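# Endomorphism rings of free modules that embed into their opposites

Throughout, rings are associative and unital with $1\ne 0$, and modules are unital left modules. Maps are written on the left and multiplied by composition. We work in ZFC. For a module $V$ and a set $\Omega$, $V^{\Omega}$ is the module of all families $(v_i)_{i\in\Omega}$ in $V$, and $V^{(\Omega)}$ is the submodule of finitely supported families.

## 1. A vector space isomorphic to its countable sum and to its countable power

Let $V=\mathbb F_2^{\mathbb N}$, the space of all $0$-$1$ sequences over the two-element field. It has two self-similarities.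

First, $V^{\mathbb N}\cong \mathbb F_2^{\mathbb N\times\mathbb N}\cong\mathbb F_2^{\mathbb N}=V$, by any bijection $\mathbb N\times\mathbb N\to\mathbb N$.

Second, $V^{(\mathbb N)}\cong V$. Indeed, a vector space over $\mathbb F_2$ of infinite cardinality $\kappa$ has dimension $\kappa$, because a basis of infinite size $d$ has only $d$ finite subsets, and vectors correspond to finite subsets of the basis. Now $|V|=2^{\aleph_0}$, and $V^{(\mathbb N)}$ is a countable union of finite powers of $V$, so it also has cardinality $2^{\aleph_0}$. The two spaces have the same dimension.

The simpler space $W=\mathbb F_2^{(\mathbb N)}$ has only the second property: $W^{(\mathbb N)}\cong W$, but $W^{\mathbb N}$ is uncountable while $W$ is countable.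

Put $A=\operatorname{End}_{\mathbb F_2}(V)$. An infinite matrix over $A$ whose columns are finite acts on $V^{(\mathbb N)}\cong V$, and one whose rows are finite acts on $V^{\mathbb N}\cong V$. So the ring $A$ contains copies of *both* rings of infinite matrices over itself. This double absorption will prove the following.

**Theorem 1.** *Let $V=\mathbb F_2^{\mathbb N}$, $A=\operatorname{End}_{\mathbb F_2}(V)$, $R=A\times A^{\mathrm{op}}$, $F=R^{(\mathbb N)}$. Then there is a unital ring embedding $\operatorname{End}_RF\hookrightarrow(\operatorname{End}_RF)^{\mathrm{op}}$. In particular $\operatorname{End}F$ has a dual embedding.*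

The next section explains the words and why the statement should be surprising. After the proof we determine how small such a ring $R$ can be.

## 2. Dual embeddings, and what happens over small rings

**Definition.** For a semigroup $S$ with multiplication $\cdot$, the *dual* $S^{\mathrm{op}}$ is the same set with multiplication $x*y=y\cdot x$. A *dual embedding* of $S$ is an injective semigroup homomorphism $S\to S^{\mathrm{op}}$. In other words, it is an injective map $\varepsilon:S\to S$ with $\varepsilon(ab)=\varepsilon(b)\varepsilon(a)$.

If $S$ is commutative, the identity is a dual embedding. If $S$ is a group, inversion is one. For a commutative ring $R$, transposition is a dual embedding of the monoid of $n\times n$ matrices over $R$. On the other hand, let $S=\{a,b\}$ with $xy=x$ for all $x,y$. A dual embedding would satisfy $\varepsilon(x)=\varepsilon(xy)=\varepsilon(y)\varepsilon(x)=\varepsilon(y)$ for all $x,y$, so it would not be injective.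

For a module $F$, $\operatorname{End}F$ is the monoid of its endomorphisms under composition, and we also use its ring structure. A ring embedding into the opposite ring is in particular a dual embedding of multiplicative semigroups. A *free left $R$-module of infinite rank* is one isomorphic to $R^{(\Omega)}$ with $\Omega$ infinite. The problem, from Joao Araujo and Friedrich Wehrung, "Embedding properties of endomorphism semigroups", arXiv:0801.2644 (2008), is this: *are there a ring $R$ and a free left $R$-module $F$ of infinite rank such that $\operatorname{End}F$ embeds into its dual?*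

Finite rank is easy. If $R$ is commutative and $F=R^n$, transposition answers yes. For infinite rank there is a known negative result.

**Definition.** A ring $R$ is *left $\aleph_1$-noetherian* if it has no strictly increasing chain of left ideals of length $\aleph_1$.

Left noetherian rings have this property, and so does every countable ring, for instance $\mathbb F_2[x_1,x_2,\dots]$: a strictly increasing chain $(L_\alpha)_{\alpha<\aleph_1}$ would give distinct elements $a_\alpha\in L_{\alpha+1}\setminus L_\alpha$, uncountably many of them.

**Known result.** *If $R$ is a left $\aleph_1$-noetherian ring (for example a division ring) and $F$ is a free left $R$-module of infinite rank, then $\operatorname{End}F$ has no dual embedding.*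

Let us do the smallest infinite case by hand: $R=\mathbb F_2$ and $F=\mathbb F_2^{(\mathbb N)}$ with basis $e_0,e_1,\dots$. Suppose $\varepsilon$ is a dual embedding of $\operatorname{End}F$. Let $e$ fix $e_0$ and kill the other basis vectors. Since $e\ne0$, we have $\varepsilon(e)\ne\varepsilon(0)$, so there is $p\in F$ with $\varepsilon(e)p\neq\varepsilon(0)p$. (We cannot assume $\varepsilon(0)=0$, since $\varepsilon$ is only a semigroup map.) For each $X\subseteq\mathbb N$ let $f_X(e_\xi)=e_0$ if $\xi\in X$ and $f_X(e_\xi)=0$ otherwise, and put $x_X=\varepsilon(f_X)p\in F$.

These vectors are pairwise distinct. If $X\ne Y$, say $\xi\in X\setminus Y$ (swap names if needed), let $u$ send $e_0\mapsto e_\xi$ and kill the other basis vectors. Then $f_Xu=e$ and $f_Yu=0$, so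
$$\varepsilon(u)x_X=\varepsilon(f_Xu)p=\varepsilon(e)p\ne\varepsilon(0)p=\varepsilon(f_Yu)p=\varepsilon(u)x_Y .$$
Thus $F$ has at least $2^{\aleph_0}$ elements, but $F$ is countable. This is a contradiction.

The same count excludes every countable $R$ in rank $\aleph_0$. It says nothing for $R=\mathbb R$, where $F$ does have $2^{\aleph_0}$ elements, although the known result excludes that case too. In Section 6 we refine the count so that it sees left ideals.

## 3. Column-finite matrices, and where transposition stops

For a ring $A$ and a nonempty set $\Omega$, let $\mathrm{CFM}_\Omega(A)$ (resp. $\mathrm{RFM}_\Omega(A)$) be the set of $\Omega\times\Omega$ matrices over $A$ in which every column (resp. every row) has finitely many nonzero entries. Both are rings under the usual operations. In the column-finite case, $\sum_k m_{ik}n_{kj}$ is a finite sum because column $j$ of $N$ is finite, and column $j$ of $MN$ is supported on the union of the finitely many finite columns $k$ of $M$ with $n_{kj}\neq0$. The row-finite case is symmetric.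

**Fact 1.** *$\operatorname{End}_R(R^{(\Omega)})\cong\mathrm{CFM}_\Omega(R^{\mathrm{op}})$ as unital rings.*

Let $(e_j)$ be the canonical basis and write $f(e_j)=\sum_i f_{ij}e_i$. The matrix $(f_{ij})$ is column-finite, it determines $f$, and every column-finite matrix occurs because the values $f(e_j)$ may be prescribed freely. Sums go to sums and the identity to the identity matrix. For products,
$$fg(e_j)=f\Big(\sum_k g_{kj}e_k\Big)=\sum_k g_{kj}f(e_k)=\sum_{k,i}g_{kj}f_{ik}e_i ,$$
so $(fg)_{ij}=\sum_k g_{kj}f_{ik}$. This is the matrix product computed in $R^{\mathrm{op}}$.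

**Fact 2.** *Transposition is an isomorphism $\mathrm{CFM}_\Omega(A^{\mathrm{op}})\cong\mathrm{RFM}_\Omega(A)^{\mathrm{op}}$. Also $\mathrm{CFM}_\Omega(A\times B)\cong\mathrm{CFM}_\Omega(A)\times\mathrm{CFM}_\Omega(B)$.*

Transposition is an additive bijection from column-finite to row-finite matrices. For $M,N\in\mathrm{CFM}_\Omega(A^{\mathrm{op}})$ the $(i,j)$ entry of $MN$ is $\sum_k n_{kj}m_{ik}$, with products taken in $A$. This is the $(j,i)$ entry of $N^{\mathsf T}M^{\mathsf T}$ computed in $\mathrm{RFM}_\Omega(A)$. So $(MN)^{\mathsf T}=N^{\mathsf T}M^{\mathsf T}$. For the second claim, split each entry into its two components: a column over $A\times B$ is finite if and only if both component columns are.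

**Fact 3.** *For every ring $R$ and nonempty $\Omega$ there is a unital embedding $R^{\mathrm{op}}\hookrightarrow\operatorname{End}_R(R^{(\Omega)})$. Equivalently, $R\hookrightarrow(\operatorname{End}_R(R^{(\Omega)}))^{\mathrm{op}}$.*

Scalar matrices embed $R^{\mathrm{op}}$ into $\mathrm{CFM}_\Omega(R^{\mathrm{op}})$; then use Fact 1.

**Transposition alone.** The sensible first attempt copies the finite case: take $R$ commutative and transpose. By Facts 1 and 2 this identifies $\operatorname{End}R^{(\mathbb N)}$ with $\mathrm{RFM}_{\mathbb N}(R)^{\mathrm{op}}$, whereas a dual embedding must land in $\mathrm{CFM}_{\mathbb N}(R)^{\mathrm{op}}$. The two rings of matrices differ. The endomorphism with $f(e_j)=e_0$ for all $j$ has a first row of ones, and its transpose has an infinite column. Column-finite matrices act on sums, row-finite ones act on powers, and we have no way back from the power to the sum.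

**Letting the coefficients absorb the matrices.** Fact 3 suggests not landing in the matrices at all: since $R$ always embeds in $(\operatorname{End}_RF)^{\mathrm{op}}$, it suffices to embed $\operatorname{End}_RF$ into $R$. Suppose that a ring $A$ admits embeddings $\mathrm{CFM}_\Omega(A)\hookrightarrow A$ and $\mathrm{RFM}_\Omega(A)\hookrightarrow A$. For $R=A$ we find
$$\operatorname{End}_RF\cong\mathrm{CFM}_\Omega(A^{\mathrm{op}})\cong\mathrm{RFM}_\Omega(A)^{\mathrm{op}}\hookrightarrow A^{\mathrm{op}}=R^{\mathrm{op}},$$
and for $R=A^{\mathrm{op}}$ we find $\operatorname{End}_RF\cong\mathrm{CFM}_\Omega(A)\hookrightarrow A=R^{\mathrm{op}}$. Both times we land in $R^{\mathrm{op}}$, which is on the wrong side: Fact 3 leads from $R^{\mathrm{op}}$ back to $\operatorname{End}_RF$, and no opposite appears. What is missing is exactly a ring with $R\cong R^{\mathrm{op}}$. The product $A\times A^{\mathrm{op}}$ is such a ring, and it uses the row-finite absorption on one factor and the column-finite absorption on the other.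

## 4. Matrices of operators acting on sums and on powers

**Lemma 1.** *Let $V$ be an abelian group and $A$ a unital subring of $\operatorname{End}_{\mathbb Z}(V)$. The formula*
$$(Mv)_i=\sum_j m_{ij}(v_j)$$
*defines injective unital ring homomorphisms $\mathrm{CFM}_\Omega(A)\to\operatorname{End}_{\mathbb Z}(V^{(\Omega)})$ and $\mathrm{RFM}_\Omega(A)\to\operatorname{End}_{\mathbb Z}(V^{\Omega})$.*

**Step 1: the formula makes sense.** We check that the sums are finite and that the result lies in the right group. If $M$ is column-finite and $v\in V^{(\Omega)}$, only the finitely many $j$ in the support of $v$ matter, and each contributes to finitely many $i$. So all sums are finite and $Mv$ has finite support. If $M$ is row-finite and $v\in V^\Omega$, then for each $i$ only finitely many $m_{ij}$ are nonzero, so each sum is finite, and no condition on $Mv$ is needed. Clearly $Mv$ is additive in $v$ and in $M$, and the identity matrix acts as the identity.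

**Step 2: products act as composites.** We must interchange two sums in
$$(M(Nv))_i=\sum_k m_{ik}\Big(\sum_j n_{kj}(v_j)\Big)=\sum_k\sum_j m_{ik}n_{kj}(v_j),$$
so we need only finitely many pairs $(k,j)$ with nonzero terms. In the column-finite case there are finitely many $j$ with $v_j\ne0$ and, for each, finitely many $k$ with $n_{kj}\ne0$. In the row-finite case there are finitely many $k$ with $m_{ik}\ne0$ and, for each, finitely many $j$ with $n_{kj}\neq0$. Interchanging gives $(M(Nv))_i=\sum_j\big(\sum_k m_{ik}n_{kj}\big)(v_j)=((MN)v)_i$.

**Step 3: injectivity.** We recover the entries of $M$ from its action. Apply $M$ to the family with $x\in V$ in place $j$ and $0$ elsewhere. The result has $m_{ij}(x)$ in place $i$. So if $M$ acts as zero, all $m_{ij}=0$. $\square$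

## 5. The ring $A\times A^{\mathrm{op}}$ and the proof of Theorem 1

Let $\Omega$ be infinite and let $V\neq0$ be an abelian group with $V\cong V^{(\Omega)}$ and $V\cong V^\Omega$. Put $E=\operatorname{End}_{\mathbb Z}(V)$, and fix isomorphisms $\theta:V^{(\Omega)}\to V$ and $\eta:V^\Omega\to V$. Conjugating the actions of Lemma 1 (with $A=E$) by $\theta$ and $\eta$, that is, sending $M$ to $\theta M\theta^{-1}$ and to $\eta M\eta^{-1}$, gives unital ring embeddings
$$\varphi:\mathrm{CFM}_\Omega(E)\to E,\qquad \psi:\mathrm{RFM}_\Omega(E)\to E. \tag{1}$$

**Proposition 1.** *Let $A\subseteq E$ be a unital subring with $\varphi(\mathrm{CFM}_\Omega(A))\subseteq A$ and $\psi(\mathrm{RFM}_\Omega(A))\subseteq A$, and put $R=A\times A^{\mathrm{op}}$. Then $R\cong R^{\mathrm{op}}$, and there are unital ring embeddings*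
$$\operatorname{End}_R(R^{(\Omega)})\hookrightarrow R\hookrightarrow(\operatorname{End}_R(R^{(\Omega)}))^{\mathrm{op}}. \tag{2}$$

**Step 1: $R$ is isomorphic to its opposite.** This supplies what the second attempt lacked. We have $R^{\mathrm{op}}=A^{\mathrm{op}}\times A$, and swapping the factors gives $R^{\mathrm{op}}\cong R$.

**Step 2: $R$ absorbs $\operatorname{End}_R(R^{(\Omega)})$.** By Fact 1, then the second part of Fact 2, then transposition on the first factor only,
$$\operatorname{End}_R(R^{(\Omega)})\cong\mathrm{CFM}_\Omega(A^{\mathrm{op}}\times A)\cong\mathrm{CFM}_\Omega(A^{\mathrm{op}})\times\mathrm{CFM}_\Omega(A)\cong\mathrm{RFM}_\Omega(A)^{\mathrm{op}}\times\mathrm{CFM}_\Omega(A).$$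
The map $\psi$ is also a ring homomorphism between the opposite rings, so $\psi\times\varphi$ embeds the last ring in $A^{\mathrm{op}}\times A\cong R$.

**Step 3: $R$ embeds in the dual.** This closes the chain (2), and it is Fact 3. $\square$

**Proof of Theorem 1.** By Section 1, $V=\mathbb F_2^{\mathbb N}$ satisfies $V\cong V^{(\mathbb N)}$ and $V\cong V^{\mathbb N}$. Additive maps between $\mathbb F_2$-vector spaces are linear, so $A=\operatorname{End}_{\mathbb F_2}(V)=\operatorname{End}_{\mathbb Z}(V)$ is all of $E$, and the two closure conditions of Proposition 1 hold trivially. Apply Proposition 1 with $\Omega=\mathbb N$ and compose the two embeddings in (2). $\blacksquare$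

How large is this $R$? With $\mathfrak c=2^{\aleph_0}$, the space $V$ has cardinality and dimension $\mathfrak c$, so $|A|=\mathfrak c^{\mathfrak c}=2^{\mathfrak c}$ and $|R|=2^{\mathfrak c}$. We now find what size is forced, and then reach it.

## 6. A family of $2^\lambda$ elements, none generated by the others

**Definition.** A family $(x_j)_{j\in J}$ in a module is *irredundant* if no $x_j$ lies in the submodule generated by $\{x_i:i\neq j\}$.

Over a division ring this means linearly independent. In $\mathbb Z$ the family $(2,3)$ is irredundant, since $2\notin3\mathbb Z$ and $3\notin2\mathbb Z$, but it is not linearly independent, since $3\cdot2-2\cdot3=0$. The members of an irredundant family are distinct and nonzero.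

**Theorem 2.** *Let $R$ be a ring, $\lambda$ an infinite cardinal, $F=R^{(\lambda)}$, $T$ a ring, $M$ a left $T$-module, and $\varepsilon:\operatorname{End}_RF\to(\operatorname{End}_TM)^{\mathrm{op}}$ an injective semigroup homomorphism.*

1. *$M$ contains an irredundant family of $2^\lambda$ elements. In particular $|M|\ge2^\lambda$.*
2. *If $M=T^{(\mu)}$ with $1\le\mu\le\lambda$, then $|T|\ge2^\lambda$, and $T$ has a strictly increasing chain of left ideals of length $2^\lambda$.*

The vectors $x_X$ of Section 2 showed $2^\lambda$ *distinct* elements. To show that $x_X$ is not a combination of $x_{Y_1},\dots,x_{Y_n}$ by the same trick we need a point of $X$ outside *all* the $Y_k$, and for arbitrary subsets this fails: $X$ may be covered by the others. So we first choose the subsets well.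

### Proof of part 1

**Step 1: $2^\lambda$ subsets of $\lambda$, none covered by finitely many others.** This provides the separating points. Let $I$ be the set of pairs $(s,t)$ with $s\subseteq\lambda$ finite and $t\subseteq s$. Then $|I|=\lambda$. For $Y\subseteq\lambda$ put
$$X_Y=\{(s,t)\in I: t=Y\cap s\}.$$
Suppose $Y\notin\{Y_1,\dots,Y_n\}$. For each $k$ pick a point at which $Y$ and $Y_k$ differ, and let $s$ be the finite set of these points. Then $Y\cap s\neq Y_k\cap s$ for all $k$, so $(s,Y\cap s)$ lies in $X_Y$ and in no $X_{Y_k}$. (For $n=0$ this says that $X_Y$ contains $(\varnothing,\varnothing)$.) In particular distinct $Y$ give distinct $X_Y$. Transporting along a bijection $I\cong\lambda$, we get subsets $X_j\subseteq\lambda$ $(j\in J$, $|J|=2^\lambda)$ such that no $X_j$ is covered by finitely many others.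

**Step 2: the candidate elements.** We repeat the construction of Section 2 with these subsets. Let $(e_\xi)_{\xi<\lambda}$ be the basis of $F$. Let $e\in\operatorname{End}F$ send $e_0\mapsto e_0$ and all other $e_\xi\mapsto0$, and let $f_j(e_\xi)=e_0$ if $\xi\in X_j$, and $f_j(e_\xi)=0$ otherwise. As $e\ne0$ and $\varepsilon$ is injective, there is $p\in M$ with
$$\varepsilon(e)p\neq\varepsilon(0)p. \tag{3}$$
Put $x_j=\varepsilon(f_j)p$ for $j\in J$.

**Step 3: irredundance.** We show that a dependence would contradict (3). Suppose $x_j=\sum_{i\in S}r_ix_i$ with $S\subseteq J\setminus\{j\}$ finite (possibly empty) and $r_i\in T$. Choose $\xi\in X_j\setminus\bigcup_{i\in S}X_i$, and let $u\in\operatorname{End}F$ send $e_0\mapsto e_\xi$ and all other basis vectors to $0$. Then $f_ju=e$, and $f_iu=0$ for $i\in S$. Since $\varepsilon$ reverses products, $\varepsilon(a)\varepsilon(f_i)=\varepsilon(f_ia)$ for every $a$. Hence: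

- for $i\in S$: $\varepsilon(u)x_i=\varepsilon(f_iu)p=\varepsilon(0)p=\varepsilon(f_i0)p=\varepsilon(0)x_i$;
- $\varepsilon(u)x_j=\varepsilon(f_ju)p=\varepsilon(e)p$;
- $\varepsilon(0)x_j=\varepsilon(f_j0)p=\varepsilon(0)p$.

The maps $\varepsilon(u)$ and $\varepsilon(0)$ are $T$-linear, so
$$\varepsilon(e)p=\varepsilon(u)x_j=\sum_{i\in S}r_i\,\varepsilon(u)x_i=\sum_{i\in S}r_i\,\varepsilon(0)x_i=\varepsilon(0)x_j=\varepsilon(0)p,$$
against (3). So $(x_j)_{j\in J}$ is irredundant. Its members are distinct, whence $|M|\ge2^\lambda$.

### Proof of part 2

Put $\kappa=2^\lambda$ and recall König's theorem: $\operatorname{cf}(2^\lambda)>\lambda$. So if $\kappa$ elements are distributed into at most $\lambda$ classes, some class has $\kappa$ elements.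

**Step 1: reduction to $T^n$.** We want all the elements in one module of finite rank. Each $x_j\in T^{(\mu)}$ has finite support in $\mu$, and there are at most $\lambda$ finite subsets of $\mu$. So $\kappa$ many $x_j$ have the same support. It is nonempty, since $x_j\ne0$. These elements lie in a copy of $T^n$ with $1\le n<\omega$. Re-index them as $(x_\alpha)_{\alpha<\kappa}$; this subfamily is still irredundant.

**Step 2: a long chain of submodules of $T^n$.** Irredundance becomes strict growth. Let $M_\alpha=\sum_{\beta<\alpha}Tx_\beta\subseteq T^n$. Then $x_\alpha\in M_{\alpha+1}\setminus M_\alpha$, so $M_\alpha\subsetneq M_{\alpha+1}$.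

**Step 3: left ideals that detect the growth.** We compare submodules of $T^n$ through leading coefficients. For $1\le k\le n$ let
$$L_k(\alpha)=\{a\in T:(c_1,\dots,c_{k-1},a,0,\dots,0)\in M_\alpha\text{ for some }c_1,\dots,c_{k-1}\in T\}.$$
Since $M_\alpha$ is a submodule, this is a left ideal of $T$, and it increases with $\alpha$. We claim: *if $L_k(\alpha)=L_k(\alpha+1)$ for all $k$, then $M_\alpha=M_{\alpha+1}$.* Let $0\ne y\in M_{\alpha+1}$, with last nonzero coordinate $a$ in place $k$. Then $a\in L_k(\alpha+1)=L_k(\alpha)$, so some $z\in M_\alpha$ has $k$-th coordinate $a$ and zero coordinates afterwards. The element $y-z\in M_{\alpha+1}$ vanishes from place $k$ on. Iterating at most $n$ times we reach $0$, so $y$ is a sum of elements of $M_\alpha$.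

**Step 4: one coordinate works $\kappa$ times.** By Steps 2 and 3, for each $\alpha<\kappa$ some $k(\alpha)\le n$ has $L_{k(\alpha)}(\alpha)\subsetneq L_{k(\alpha)}(\alpha+1)$. There are finitely many values, so some $k$ equals $k(\alpha)$ for all $\alpha$ in a set $K\subseteq\kappa$ with $|K|=\kappa$. Being a subset of the cardinal $\kappa$ of full size, $K$ has order type $\kappa$. For $\alpha<\beta$ in $K$,
$$L_k(\alpha)\subsetneq L_k(\alpha+1)\subseteq L_k(\beta),$$
so $(L_k(\alpha))_{\alpha\in K}$ is a strictly increasing chain of left ideals of length $\kappa$.

**Step 5: the size of $T$.** We read it off the chain. Pick $a_\alpha\in L_k(\alpha+1)\setminus L_k(\alpha)$ for $\alpha\in K$. If $\alpha<\beta$ in $K$, then $a_\alpha\in L_k(\beta)$ while $a_\beta\notin L_k(\beta)$. So the $a_\alpha$ are distinct, and $|T|\ge\kappa$. $\blacksquare$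

Take $T=R$ and $M=F$, so $\mu=\lambda$. We obtain: *if $\operatorname{End}R^{(\lambda)}$ has a dual embedding, then $|R|\ge2^\lambda$ and $R$ has a strictly increasing chain of left ideals of length $2^\lambda$.* Since $2^\lambda\ge\aleph_1$, such an $R$ is not left $\aleph_1$-noetherian, so this recovers and strengthens the known result of Section 2. The case $R=\mathbb R$, which the count left open, is excluded because a field has only two left ideals. Also, no single ring works for all infinite ranks: for fixed $R$, every $\lambda$ with $2^\lambda>|R|$ fails.

## 7. A faithful module with $V\cong V^{(\lambda)}\cong V^\lambda$ over any ring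

We want rings of the least possible size $2^\lambda$, and we also want to place an arbitrary ring inside one of our examples. For the latter we need the double self-similarity over an arbitrary ring $C$, where there is no dimension count. The obvious candidates fail already for $C=\mathbb Z$ and $\lambda=\aleph_0$. The group $\mathbb Z^{(\mathbb N)}$ is countable, so it is not isomorphic to its countable power. The group $P=\mathbb Z^{\mathbb N}$ satisfies $P\cong P^{\mathbb N}$, but by Specker's theorem $\operatorname{Hom}(P,\mathbb Z)\cong\mathbb Z^{(\mathbb N)}$ is countable, whereas $\operatorname{Hom}(P^{(\mathbb N)},\mathbb Z)\cong\operatorname{Hom}(P,\mathbb Z)^{\mathbb N}$ is uncountable, so $P\not\cong P^{(\mathbb N)}$. The remedy is to interleave sums and powers at every level of a tree.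

**Lemma 2.** *Let $C$ be a ring and $\lambda$ an infinite cardinal. There is a faithful left $C$-module $V$ with $V\cong V^{(\lambda)}\cong V^\lambda$.*

**Step 1: the module.** We build $V$ so that at each node of a tree $\lambda$ branches behave like a product and $\lambda$ branches like a sum. Let $\lambda'$ be a disjoint copy of $\lambda$, and let $X$ be the set of finite words, including the empty word $\varnothing$, over the alphabet $\lambda\sqcup\lambda'$. Let $V$ be the set of all $f\in C^X$ such that for every $w\in X$ only finitely many $a'\in\lambda'$ have $f\not\equiv0$ on $wa'X$, the set of words beginning with $wa'$.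

For instance, the function equal to $1$ on words without primed letters and to $0$ on the others lies in $V$. The constant function $1$ does not. If $f,g\in V$ and $c\in C$, then for each $w$ the primed letters that are bad for $f+g$ or $cf$ are among the finitely many that are bad for $f$ or $g$. So $V$ is a $C$-submodule of $C^X$.

**Step 2: the decomposition.** We cut the tree at its root to prove
$$V\cong C\oplus V^\lambda\oplus V^{(\lambda)}. \tag{4}$$
For $f\in C^X$ and a letter $b$ let $f_b(v)=f(bv)$. The defining condition of $V$ for $f$ at the word $w=bv$ says that $f\not\equiv0$ on $bva'X$ for only finitely many $a'$, and this is the condition for $f_b$ at the word $v$. The condition for $f$ at $w=\varnothing$ says that $f_{a'}\ne0$ for only finitely many $a'\in\lambda'$. Hence $f\in V$ if and only if all $f_b\in V$ and $f_{a'}\neq0$ for only finitely many $a'\in\lambda'$. A function on $X$ is given by an arbitrary value $f(\varnothing)$ and arbitrary functions $f_b$, so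
$$f\mapsto\big(f(\varnothing),(f_a)_{a\in\lambda},(f_{a'})_{a'\in\lambda'}\big)$$
is an isomorphism of $C$-modules as in (4). Since $C$ is faithful as a left module over itself, so is $V$.

**Step 3: $V\cong V^\lambda$.** We let a power swallow the extra summand. Put $Z=C\oplus V^{(\lambda)}$, so $V\cong Z\oplus V^\lambda$ by (4). Taking $\lambda$-th powers,
$$V^\lambda\cong Z^\lambda\oplus V^{\lambda\times\lambda}\cong Z^\lambda\oplus V^\lambda .$$
Since $1+\lambda=\lambda$, also $Z\oplus Z^\lambda\cong Z^\lambda$. Therefore
$$V\cong Z\oplus V^\lambda\cong Z\oplus Z^\lambda\oplus V^\lambda\cong Z^\lambda\oplus V^\lambda\cong V^\lambda .$$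

**Step 4: $V\cong V^{(\lambda)}$.** The same argument works with sums in place of powers. Put $Z'=C\oplus V^\lambda$, so $V\cong Z'\oplus V^{(\lambda)}$. Then $V^{(\lambda)}\cong Z'^{(\lambda)}\oplus V^{(\lambda\times\lambda)}\cong Z'^{(\lambda)}\oplus V^{(\lambda)}$, and
$$V\cong Z'\oplus V^{(\lambda)}\cong Z'\oplus Z'^{(\lambda)}\oplus V^{(\lambda)}\cong Z'^{(\lambda)}\oplus V^{(\lambda)}\cong V^{(\lambda)}.\qquad\square$$

## 8. Closing a subring under both matrix embeddings in $\lambda^+$ steps

**Theorem 3.** *Let $\lambda$ be an infinite cardinal and $B$ a ring. There is a ring $R$ containing $B$ as a unital subring such that $R\cong R^{\mathrm{op}}$, $|R|=|B|^\lambda$, and for all cardinals $1\le\mu,\nu\le\lambda$ there are unital ring embeddings*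
$$\operatorname{End}_R(R^{(\mu)})\hookrightarrow R\hookrightarrow(\operatorname{End}_R(R^{(\nu)}))^{\mathrm{op}}.$$
*In particular $\operatorname{End}_R(R^{(\mu)})$ has a dual embedding for every infinite $\mu\le\lambda$.*

Proposition 1 does not require all of $E$; it requires a subring $A$ closed under $\varphi$ and $\psi$. So we generate such an $A$ from a small start. The natural first move, closing off in $\omega$ steps, stops at one point: a $\lambda\times\lambda$ matrix may have entries from infinitely many stages, and then no single stage contains them all, so nothing puts its image in $A$. With $\lambda^+$ steps this cannot happen.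

**Step 1: a ring containing $B$ and $B^{\mathrm{op}}$.** Since $R$ will be $A\times A^{\mathrm{op}}$ and must contain $B$, we want both in $A$. Let $C=B\otimes_{\mathbb Z}B^{\mathrm{op}}$. The map $b\otimes c\mapsto bc$ is a well-defined additive map $C\to B$, because $(b,c)\mapsto bc$ is biadditive; it need not be a ring homomorphism. It sends $b\otimes1\mapsto b$ and $1\otimes c\mapsto c$. Hence the ring homomorphisms $b\mapsto b\otimes1$ and $c\mapsto1\otimes c$ from $B$ and $B^{\mathrm{op}}$ to $C$ are injective. They are unital, and $C\neq0$.

**Step 2: cardinal arithmetic.** This fixes the size we aim at. Put $\kappa=|B|^\lambda$. Since $|B|\ge2$, we have $\kappa\ge2^\lambda\ge\lambda^+$. Also $\kappa^\lambda=|B|^{\lambda\cdot\lambda}=\kappa$. Elements of $C$ are finite sums of tensors $b\otimes c$, so $|C|\le\max(|B|,\aleph_0)\le\kappa$.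

**Step 3: the closure.** We construct $A$. Take $V$ from Lemma 2 for this $C$, and $E$, $\varphi$, $\psi$ from (1) with $\Omega=\lambda$. Since $V$ is faithful, $C$ embeds unitally in $E=\operatorname{End}_{\mathbb Z}(V)$. Call its image $A_0$. For $\alpha<\lambda^+$ let $A_{\alpha+1}$ be the subring of $E$ generated by
$$A_\alpha\cup\varphi(\mathrm{CFM}_\lambda(A_\alpha))\cup\psi(\mathrm{RFM}_\lambda(A_\alpha)),$$
take unions at limit ordinals, and let $A=\bigcup_{\alpha<\lambda^+}A_\alpha$. This is a unital subring of $E$.

**Step 4: $A$ is closed under $\varphi$ and $\psi$.** Here the length $\lambda^+$ is used. A $\lambda\times\lambda$ matrix over $A$ has $\lambda$ entries, each lying in some stage below $\lambda^+$. Since $\lambda^+$ is regular, these stages are bounded by some $\alpha<\lambda^+$, so all entries lie in $A_\alpha$. If the matrix is column-finite, its image under $\varphi$ lies in $A_{\alpha+1}\subseteq A$; if it is row-finite, its image under $\psi$ does. So $\varphi(\mathrm{CFM}_\lambda(A))\subseteq A$ and $\psi(\mathrm{RFM}_\lambda(A))\subseteq A$.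

**Step 5: $|A|=\kappa$.** We bound the size from both sides. By induction $|A_\alpha|\le\kappa$. This holds for $A_0$. If $|A_\alpha|\le\kappa$, there are at most $\kappa^{\lambda\cdot\lambda}=\kappa$ matrices over $A_\alpha$ of size $\lambda\times\lambda$, and a ring generated by at most $\kappa$ elements has at most $\kappa$ elements, as $\kappa$ is infinite. At a limit stage, at most $\lambda\le\kappa$ rings of size at most $\kappa$ are united. Hence $|A|\le\lambda^+\cdot\kappa=\kappa$. Conversely, diagonal matrices lie in $\mathrm{CFM}_\lambda(A)$, and $\varphi$ embeds this ring in $A$, so $|A|\ge|A|^\lambda\ge|B|^\lambda=\kappa$, where $|A|\ge|B|$ because $B$ embeds in $C\cong A_0$.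

**Step 6: the ring $R$.** We assemble the properties. Put $R=A\times A^{\mathrm{op}}$. Then $|R|=\kappa\cdot\kappa=\kappa$. By Step 1, $B$ and $B^{\mathrm{op}}$ embed unitally in $A$. The second embedding says that $B$ embeds unitally in $A^{\mathrm{op}}$. So $B$ embeds unitally in $R$, diagonally, and we identify it with its image. By Step 4 and Proposition 1, $R\cong R^{\mathrm{op}}$ and $\operatorname{End}_R(R^{(\lambda)})\hookrightarrow R$.

**Step 7: all ranks from $1$ to $\lambda$.** We pass from rank $\lambda$ to smaller ranks. Let $1\le\mu\le\lambda$. For $f\in\operatorname{End}_R(R^{(\mu)})$ let $f^{(\lambda)}$ act as $f$ on each of the $\lambda$ summands of $(R^{(\mu)})^{(\lambda)}$. The map $f\mapsto f^{(\lambda)}$ is an injective unital ring homomorphism, and $(R^{(\mu)})^{(\lambda)}\cong R^{(\lambda)}$ since $\mu\cdot\lambda=\lambda$. So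
$$\operatorname{End}_R(R^{(\mu)})\hookrightarrow\operatorname{End}_R((R^{(\mu)})^{(\lambda)})\cong\operatorname{End}_R(R^{(\lambda)})\hookrightarrow R .$$
The embedding $R\hookrightarrow(\operatorname{End}_R(R^{(\nu)}))^{\mathrm{op}}$ is Fact 3 with $\Omega=\nu$. For $\mu=\nu$ infinite, the composite is a dual embedding of $\operatorname{End}_R(R^{(\mu)})$. $\blacksquare$

## 9. The least cardinality is $2^\lambda$

**Corollary 1.** *Let $\lambda$ be an infinite cardinal.*

1. *The least cardinality of a ring $R$ such that $\operatorname{End}_R(R^{(\lambda)})$ has a dual embedding is exactly $2^\lambda$.*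
2. *If $\operatorname{End}_R(R^{(\lambda)})$ has a dual embedding, then $R$ has a strictly increasing chain of left ideals of length $2^\lambda$. Here $2^\lambda$ cannot be replaced by any larger cardinal.*
3. *Every ring is a unital subring of a ring $R$ such that $\operatorname{End}_R(R^{(\lambda)})$ embeds, as a unital ring, into its dual.*

**Proof.** The lower bound in (1) and the first sentence of (2) are Theorem 2 with $T=R$ and $M=R^{(\lambda)}$. For the rest of (1) and (2), apply Theorem 3 with $B=\mathbb F_2$. The resulting ring $R$ has $|R|=2^\lambda$, and $\operatorname{End}_R(R^{(\lambda)})$ has a dual embedding. A strictly increasing chain of subsets of $R$ of length $(2^\lambda)^+$ would give, by choosing one element of each successive difference, $(2^\lambda)^+$ distinct elements of $R$. So $R$ has no such chain, and hence no chain of left ideals whose length is a cardinal larger than $2^\lambda$. Part (3) is Theorem 3 with $B$ the given ring and $\mu=\nu=\lambda$. $\blacksquare$
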